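# Blocking every geodesic of a closed manifold with small disjoint convex balls

## Theorem 1: every closed Riemannian manifold has a geodesic Swiss cheese model

Throughout, $B(x,r)$ is the closed metric ball, $d$ is the Riemannian distance, and geodesics are nonconstant and parametrized by arc length.

**Theorem 1.** Let $(N,g)$ be a closed smooth Riemannian manifold. There are $T>0$ and $\varepsilon_0>0$ such that for every $\varepsilon\in(0,\varepsilon_0)$ there is a finite set $Z\subset N$ with $d(z,z')>3\varepsilon$ for $z\neq z'$ in $Z$, such that the balls $B(z,\varepsilon)$, $z\in Z$, are smooth strictly convex closed balls and every geodesic segment of length $T$ meets $\mathrm{int}\,B(z,\varepsilon)$ for some $z\in Z$. Consequently $\{B(z,\varepsilon)\}_{z\in Z}$ is a geodesic Swiss cheese model of $(N,g)$.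

In words: we may remove finitely many tiny, disjoint, round holes from $N$ so that no geodesic avoids the holes for longer than a fixed time. This settles in the affirmative the following conjecture from Gabriel Katz, "Holography of geodesic flows, harmonizing metrics, and billiards' dynamics", arXiv:2003.10501 (2020): any compact Riemannian manifold without boundary admits a geodesic Swiss cheese model.

Later sections prove two sharper statements. Theorem 2 works on every connected manifold of dimension at least $2$, complete or not, and has a consequence for all manifolds (Corollary 3). Theorem 4 shows that on closed manifolds the time $T$ can be taken of order $\varepsilon$, and says how it depends on the volume of the holes.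

## Strictly convex balls and compact free intervals

**Definition (model).** Let $(N,g)$ be a closed smooth $n$-dimensional Riemannian manifold, and let $\mathcal B=\{B_\alpha\}$ be a finite collection of pairwise disjoint closed smooth balls in $N$. Put $M_{\mathcal B}=N\setminus\bigcup_\alpha\mathrm{int}(B_\alpha)$. The manifold $(M_{\mathcal B},g|_{M_{\mathcal B}})$ is a *geodesic Swiss cheese model* of $(N,g)$ if

1. each $B_\alpha$ is geodesically strictly convex in $N$;
2. for every complete geodesic $\gamma:\mathbb R\to N$, closed geodesics included, each connected component of $\gamma^{-1}(M_{\mathcal B})\subset\mathbb R$ is a compact interval or a single point.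

We also call the family $\mathcal B$ itself a model. Condition 2 says that a geodesic is never trapped in $M_{\mathcal B}$, forwards or backwards; in particular $g|_{M_{\mathcal B}}$ is non-trapping.

**Definition (strict convexity).** We ask for it in both of the customary senses:

* (i) the second fundamental form of $\partial B$ is positive definite, so that a geodesic tangent to $\partial B$ stays locally outside $B$ except at the tangency point;
* (ii) any two distinct points of $B$ are joined by a unique minimizing geodesic of $N$, and its relative interior lies in $\mathrm{int}\,B$.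

For an example, take the closed cap $B(x,r)$ in the unit sphere $S^n$, $n\ge2$. If $r<\pi/2$, its boundary has second fundamental form $\cot r>0$ times the metric, which is (i). For (ii), two distinct points of the cap are at distance at most $2r<\pi$, so the minimizing geodesic $y(t)$ is unique. The function $h(t)=\langle x,y(t)\rangle$ has the form $A\cos(t-t_0)$ and is at least $\cos r>0$ at both ends of an interval of length less than $\pi$. It cannot become $\le 0$ in between, since its nonpositive set consists of intervals of length $\pi$. So $h''=-h<0$, $h$ is strictly concave, and $h>\cos r$ at interior points. The closed hemisphere $r=\pi/2$ fails both: its boundary is totally geodesic, and it contains antipodal points.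

The senses differ. On the flat torus $\mathbb R^2/\mathbb Z^2$ a disc of radius $0.4$ satisfies (i) but not (ii): its points $(\pm0.4,0)$ are joined by a segment of length $0.2$ that leaves the disc.

Connected components of $N$ can be treated separately: there are finitely many, so one takes the union of the sets $Z$, the largest $T$ and the smallest $\varepsilon_0$. So assume $N$ connected.

## The circle, the round sphere and the flat torus by hand

If $n=1$, $N$ is a circle, and a single short closed arc is a model. Theorem 1 holds with $Z$ one point and $T$ the circumference. From now on $n\ge2$.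

On the unit sphere $S^2$, take three closed caps of radius $r=40^\circ$ centered at $e_1,e_2,e_3$. They are disjoint because $2r<90^\circ$, and strictly convex by the example above. A great circle with pole $p$ meets the open cap of radius $r$ about $z$ exactly when the projection of $z$ to $p^\perp$ is longer than $\cos r$, that is, when $|\langle p,z\rangle|<\sin r$. Since $p_1^2+p_2^2+p_3^2=1$, some $|p_i|\le 1/\sqrt3<0.58<0.64<\sin40^\circ$. So every great circle meets the interior of one of the three caps. Great circles are periodic, so all components in condition 2 are compact.

On the flat torus, start in $\mathbb R^2$ with closed discs of radius $0.4$ at the points of $\mathbb Z^2$ and of radius $0.2$ at the points of $(\frac12,\frac12)+\mathbb Z^2$. They are disjoint, as $0.4+0.4<1$ and $0.4+0.2<\sqrt2/2$. I claim that every line of $\mathbb R^2$ meets the interior of a disc, again and again along each of its two ends.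

* A horizontal line $y=c$ that misses the interiors of the large discs has $c$ within $0.1$ of $\frac12+\mathbb Z$, so it meets the interiors of small discs. Vertical lines are similar.
* Let the direction be $(p,q)$ with $p,q$ coprime integers and $p^2+q^2\ge2$. The line is $qx-py=c$, and its $\mathbb Z^2$-translates are all the lines $qx-py=c+k$, $k\in\mathbb Z$. One of these has $|c+k|\le\frac12$ and so passes within $\frac{1}{2\sqrt{p^2+q^2}}\le0.354<0.4$ of the origin.
* A half-line of irrational slope is dense modulo $\mathbb Z^2$, so it enters every disc type.

In the first two cases the image in $\mathbb R^2/\mathbb Z^2$ is periodic, so the visits recur. Now shrink the picture by the factor $\frac12$. It becomes periodic under $\frac12\mathbb Z^2$, and descends to $\mathbb R^2/\mathbb Z^2$ as four discs of radius $0.2$ and four of radius $0.1$. Two points in one disc now have Euclidean distance at most $0.4<\frac12$, so the straight segment is the unique minimizing geodesic and (ii) holds as well. This is a model.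

Both constructions use a full description of the geodesics. For a general metric there is none, and we need a construction that uses only local information.

## Corridors, and why one ball per segment does not fit

The first thing to try on a general $N$ is to pack very small balls as regularly and closely as possible. Density alone is no help. On the flat torus put closed discs of radius $\varepsilon<\frac1{2m}$ at the points of $\frac1m\mathbb Z^2$. However large $m$ is, and however close $\varepsilon$ is to $\frac1{2m}$, the closed geodesic $y=\frac1{2m}$ is at distance $\frac1{2m}>\varepsilon$ from every center. It runs forever in a corridor. Order creates corridors, and the balls must be disjoint, so the corridors cannot simply be closed by enlarging them.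

The second thing to try is compactness. Fix a length $T$. Two geodesic segments of length $T$ whose initial vectors are within a small multiple of $\varepsilon$ stay within $\varepsilon/2$ of each other. So it is enough to block finitely many segments, those starting at a net in the unit tangent bundle $SN$. One could try to place one ball on each. But $SN$ has dimension $2n-1$, so the standard net bound allows of order $\varepsilon^{-(2n-1)}$ segments, while at most $\mathrm{vol}(N)/(c_1\varepsilon^n)$ disjoint balls of radius $\varepsilon$ fit, where $c_1\varepsilon^n$ bounds their volume from below. Since $2n-1>n$ for $n\ge2$, there is no room for that many balls. Each ball must serve many segments at once, and nothing in the net tells us how to arrange this.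

## Isolated points of a random subset

The way past this is to choose the centers at random. A segment of length $T$ passes about $T/\varepsilon$ well separated places. If each place independently carries a ball with probability at least some $p>0$ not depending on $\varepsilon$, the segment is missed with probability about $(1-p)^{T/\varepsilon}$, which is exponentially small in $1/\varepsilon$. The number of segments to be served is only polynomial in $1/\varepsilon$, so the exponential wins.

What remains is that randomly chosen balls must be disjoint, without destroying independence at a distance. The rule is this: choose a random subset $\omega$ of a fixed $\varepsilon/4$-dense set $X$, and keep a point of $\omega$ only if no other point of $\omega$ lies within $3\varepsilon$ of it. Kept points are automatically far apart, whatever $\omega$ is. Whether $x$ is kept depends only on $\omega$ near $x$. And $X$ has boundedly many points near $x$, so $x$ is kept with probability bounded below.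

## Proof of Theorem 1

Let $N$ be connected and $n\ge2$. Let $i_0>0$ be the injectivity radius.

**Step 1 (small balls are strictly convex).** Put $f_x=\frac12d(x,\cdot)^2$. It is smooth in both variables where $d<i_0$, and $\mathrm{Hess}f_x=g$ at $x$. By compactness of $N$ there is $r_0\in(0,i_0)$ with
$$\mathrm{Hess}f_x\ge\tfrac12 g\quad\text{on }B(x,r_0),\text{ for all }x\in N. \tag{1}$$
Let $0<r\le r_0/2$. Then $B(x,r)=\exp_x(\{|\xi|\le r\})$ is a smooth ball. Its boundary is the regular level set $\{f_x=r^2/2\}$ (as $|\nabla f_x|=d(x,\cdot)$), and its second fundamental form is $\mathrm{Hess}f_x/|\nabla f_x|$ on tangent vectors, which is positive definite. If a geodesic $\gamma$ is tangent to $\partial B(x,r)$ at time $0$, then $(f_x\circ\gamma)'(0)=0$ and $(f_x\circ\gamma)''(0)=\mathrm{Hess}f_x(\gamma',\gamma')>0$, so $f_x\circ\gamma>r^2/2$ for small $t\ne0$. This is (i).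

For (ii), let $y\ne y'$ in $B(x,r)$. Then $d(y,y')\le2r\le r_0<i_0$, so there is a unique minimizing geodesic between them. Its length is at most $2r$, so each of its points is within $r$ of $y$ or of $y'$, hence in $B(x,2r)\subset B(x,r_0)$. Along it $f_x$ is strictly convex by (1), so at interior points $f_x$ is less than the larger end value, hence less than $r^2/2$.

**Step 2 (constants that do not depend on $\varepsilon$).** In normal coordinates the volume density is a continuous positive function on the compact set of all $(x,\xi)$ with $|\xi|\le r_0$, so
$$c_1r^n\le\mathrm{vol}\,B(x,r)\le c_2r^n\qquad(x\in N,\ 0<r\le r_0). \tag{2}$$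
Spheres have measure zero here, so the same holds for open balls. Fix $T\in(0,i_0)$. For $v\in SN$ let $\gamma_v$ be its geodesic, and let $d_S$ be a Riemannian distance on $SN$, which is connected because $n\ge2$. The map $(t,v)\mapsto\gamma_v(t)$ is smooth, so its derivative in $v$ is bounded on the compact set $[0,T]\times SN$. Integrating along curves in $SN$ gives
$$d(\gamma_v(t),\gamma_w(t))\le C_3\,d_S(v,w)\qquad(0\le t\le T). \tag{3}$$
Finally, for $0<\eta\le1$ a maximal $\eta$-separated subset of $SN$ is an $\eta$-net, and the $d_S$-balls of radius $\eta/2$ around it are disjoint (open balls) with volume at least $c\,\eta^{2n-1}$. So $SN$ has an $\eta$-net with at most $C_4\eta^{-(2n-1)}$ elements.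

**Step 3 (the random set, and disjointness for every outcome).** Let $\varepsilon\le r_0/4$. Let $X\subset N$ be maximal with $d(x,y)\ge\varepsilon/4$ for $x\ne y$ in $X$. It is finite by compactness, and by maximality every point of $N$ is at distance $<\varepsilon/4$ from $X$. The open balls of radius $\varepsilon/8$ about the points of $X\cap B(x,3\varepsilon)$ are disjoint and lie in $B(x,4\varepsilon)$, so by (2)
$$\#\big(X\cap B(x,3\varepsilon)\big)\le\frac{c_2(4\varepsilon)^n}{c_1(\varepsilon/8)^n}=32^n\frac{c_2}{c_1}=:K. \tag{4}$$
Let $\omega\subset X$ contain each point independently with probability $\frac12$, and put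
$$Z=Z(\omega)=\{x\in\omega:\ \omega\cap B(x,3\varepsilon)=\{x\}\}. \tag{5}$$
If $z\ne z'$ are in $Z$, then $z'\in\omega$ does not lie in $B(z,3\varepsilon)$, so $d(z,z')>3\varepsilon$. So the balls $B(z,\varepsilon)$ are pairwise disjoint for every $\omega$.

**Step 4 (one geodesic is missed with exponentially small probability).** Fix $v\in SN$. Put $m=\lfloor T/(7\varepsilon)\rfloor$ and $t_k=7\varepsilon k$ for $0\le k\le m$, and choose $x_k\in X$ with $d(x_k,\gamma_v(t_k))<\varepsilon/4$. Since $T<i_0$, the segment $\gamma_v|_{[0,T]}$ is minimizing, so $d(\gamma_v(t_j),\gamma_v(t_k))=|t_j-t_k|\ge7\varepsilon$ for $j\ne k$, and therefore $d(x_j,x_k)>7\varepsilon-\varepsilon/2>6\varepsilon$. So the sets $X\cap B(x_k,3\varepsilon)$ are pairwise disjoint.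

The event $\{x_k\in Z\}$ says that $x_k\in\omega$ and that no other point of $X\cap B(x_k,3\varepsilon)$ is in $\omega$. It depends only on $\omega\cap B(x_k,3\varepsilon)$, and its probability is $2^{-\#(X\cap B(x_k,3\varepsilon))}\ge2^{-K}$. Since these sets are disjoint, the events are independent, and as $m+1\ge T/(7\varepsilon)$,
$$P(\text{no }x_k\in Z)\le(1-2^{-K})^{m+1}\le\exp\Big(-2^{-K}\frac{T}{7\varepsilon}\Big). \tag{6}$$

**Step 5 (all geodesics at once).** Assume also $\varepsilon\le2C_3$, and let $\{v_i\}$ be an $\frac{\varepsilon}{2C_3}$-net of $SN$ as in Step 2. The probability that the failure in (6) occurs for at least one $v_i$ is at most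
$$C_4\Big(\frac{2C_3}{\varepsilon}\Big)^{2n-1}\exp\Big(-2^{-K}\frac{T}{7\varepsilon}\Big). \tag{7}$$
This tends to $0$ as $\varepsilon\to0$, because $K$ and $T$ do not depend on $\varepsilon$. So there is $\varepsilon_0$ such that it is less than $1$ for $\varepsilon<\varepsilon_0$, and we can fix an $\omega$ for which no failure occurs. Given any $v\in SN$, choose $v_i$ with $d_S(v,v_i)\le\varepsilon/(2C_3)$. There are $t\in[0,T]$ and $z\in Z$ with $d(\gamma_{v_i}(t),z)<\varepsilon/4$, and by (3)
$$d(\gamma_v(t),z)<\frac\varepsilon4+\frac\varepsilon2<\varepsilon .$$
So $\gamma_v([0,T])$ meets $\mathrm{int}\,B(z,\varepsilon)$.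

**Step 6 (this is a model).** Condition 1 is Step 1, since $\varepsilon\le r_0/4$. For condition 2, let $\gamma:\mathbb R\to N$ be a geodesic. The set $M_{\mathcal B}$ is closed, so components of $\gamma^{-1}(M_{\mathcal B})$ are closed intervals or points. Every interval $[a,a+T]$ contains a time at which $\gamma$ is in the interior of a ball, outside $M_{\mathcal B}$. So every component has length less than $T$ and is compact. $\blacksquare$

## Free paths of order $\varepsilon$, and manifolds that are not compact: Theorems 2 and 4

**Theorem 2.** For each $n\ge2$ there is a constant $C_n$ such that, with $L:=C_nR^n\log R$ for $R\ge3$, the following holds. Let $(N,g)$ be any connected $n$-dimensional Riemannian manifold without boundary (not necessarily compact or complete), and let $h:N\to(0,\infty)$ be continuous. There are a continuous $\rho:N\to(0,\infty)$ with $\rho\le h$ and a set $Z\subset N$ such that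

1. the balls $B_z:=B(z,\rho(z))$, $z\in Z$, are compact smooth balls, strictly convex in the senses (i), (ii), and form a locally finite family; the balls $B(z,\frac R2\rho(z))$ are pairwise disjoint;
2. for every $y\in N$, every unit-speed geodesic $\gamma$ with $\gamma(0)=y$ is defined on $[0,2L\rho(y)]$ and satisfies $d(\gamma(s),z)<\frac12\rho(z)$ for some $z\in Z$, $s\in[0,2L\rho(y)]$.

If $N$ is compact, one may take $\rho\equiv\varepsilon$ for any $\varepsilon\in(0,\varepsilon_0(N,g,R))$ (with $\varepsilon\le\min h$, which $\rho\le h$ forces; in applications that only use constant radii one ignores $h$).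

**Corollary 3.** On every Riemannian manifold without boundary there is a locally finite family of disjoint strictly convex closed balls such that for every maximal geodesic $\gamma:I\to N$ all components of $\gamma^{-1}(M_{\mathcal B})$ are compact subsets of $I$.

**Theorem 4.** Let $(N,g)$ be closed, $n\ge2$. There are constants $c_n,C_n'>0$ depending only on $n$ with the following properties.

* (a) For each $\theta\in(0,0.7^n]$ and all $\varepsilon<\varepsilon_0(N,g,\theta)$, there is a Swiss cheese model consisting of geodesic balls of radius $\varepsilon$ with total volume $\le\theta\,\mathrm{vol}(N)$ such that every geodesic segment of length $C_n'\frac\varepsilon\theta\log\frac1\theta$ meets the interior of a ball.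
* (b) Conversely, for $\varepsilon<\varepsilon_1(N,g)$, if $\mathcal B$ is any finite family of disjoint geodesic balls of radius $\varepsilon$ of total volume $\theta\,\mathrm{vol}(N)$ with $0<\theta\le3^{-n}/6$, then some geodesic segment of length $c_n\varepsilon/\theta$ is disjoint from all the balls.

So for fixed $\theta\le3^{-n}/6$ the optimal worst free path is of exact order $\varepsilon$, and its dependence on $\theta$ is determined up to the factor $\log(1/\theta)$.

## Where the union bound stops, and the Local Lemma

The proof of Theorem 1 does not reach Theorem 4(a). With a segment of length $T$ depending on $\varepsilon$, the bound (7) is below $1$ only if $2^{-K}T/(7\varepsilon)$ exceeds $(2n-1)\log\frac1\varepsilon$ up to an additive constant, so $T$ must be of order $\varepsilon\log\frac1\varepsilon$. If $T=L\varepsilon$ with $L$ fixed, one segment is missed with a fixed positive probability bound, while the number of segments grows without limit. On a noncompact manifold there are infinitely many segments from the outset.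

But a short segment, of length $L\varepsilon$, interacts only with the random choices near it. So each failure event depends on boundedly many others. This is the situation of a classical theorem.

**Definition (mutual independence).** An event $A$ is mutually independent of a family of events if it is independent of every event in the $\sigma$-algebra that the family generates. This is stronger than pairwise independence: for two fair bits $X_1,X_2$, the event $X_1=X_2$ is independent of $\{X_1=1\}$ and of $\{X_2=1\}$, but not mutually independent of the pair. If each event is determined by a set of independent coordinates, then $A$ is mutually independent of the family of all events whose coordinate sets are disjoint from that of $A$.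

**Symmetric Lovász Local Lemma** (Erdős–Lovász 1975; Alon–Spencer, *The Probabilistic Method*, Cor. 5.1.2). Let $A_1,\dots,A_k$ be events with $P(A_i)\le p$, each mutually independent of the family of all the others except at most $D$. If $e\,p\,(D+1)\le1$, then with positive probability none of the $A_i$ occurs.

Three further points shape the proof. First, the radius must vary: in the punctured plane $\mathbb R^2\setminus\{0\}$, balls have to shrink towards the puncture. So we choose a slowly varying radius $\rho$, small enough that at scale $L\rho(x)$ the geometry near $x$ is almost Euclidean. Second, geodesic segments are replaced by straight segments in the chart at $x$, taken from a finite list whose size depends only on $n$ and $L$. Third, to get $L$ of order $R^n\log R$ we test a segment at clusters of about $R/4$ consecutive unit times. A point of $X$ is kept with probability of order $R^{-n}$. Points of one cluster are so close that at most one of them is kept, so the probabilities within a cluster add up to order $R^{1-n}$. With about $L/(8R)$ independent clusters the exponent is of order $LR^{-n}$. One test point per cluster would give only $LR^{-n-1}$.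

## Proof of Theorem 2

**Step 1 (parameters).** We fix all constants now. Put $a=11^{-n}/(32e)$. Since a linear function dominates a logarithm, we can choose $C_n\ge3$ with
$$aC_n\ \ge\ 1+n\log(2\cdot10^5)+2n\log C_n+2n(n+1). \tag{8}$$
Put $L=C_nR^n\log R$, $\Lambda=100L$, $\delta=1/(100L^2)$. As $R\ge3$, $L\ge R\ge3$ and $\delta\le10^{-2}$. The estimates below use $\sqrt{1+\delta}\le1.005$, $\sqrt{1-\delta}\ge0.994$, $\frac1{1-\delta}\le1.02$, $\frac{1+\delta}{1-\delta}\le1.03$.

**Step 2 (good scales).** The purpose is to say when $N$ looks flat near $x$ at scale $s$. Call $s>0$ *good at $x$* if $\exp_x$ is defined on a neighborhood of $\{|\xi|\le\Lambda s\}\subset T_xN$ and is a diffeomorphism from it onto its image, and if in the coordinates $w\mapsto\exp_x(sw)$, $w\in\mathbb R^n\cong T_xN$, $|w|\le\Lambda$, the metric $\tilde g=s^{-2}g$ and its Christoffel symbols satisfy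
$$\big|\tilde g(\xi,\xi)-|\xi|^2\big|\le\delta|\xi|^2,\qquad|\tilde\Gamma(\xi,\xi)|\le\delta|\xi|^2. \tag{9}$$
Here $\tilde\Gamma(\xi,\xi)$ is the vector with components $\tilde\Gamma^k_{ij}\xi^i\xi^j$. For example, in $\mathbb R^n$ every $s$ is good everywhere; in $\mathbb R^2\setminus\{0\}$, $s$ is good at $x$ exactly when $\Lambda s<|x|$.

If $s$ is good at $x$, then $\{|w|\le\Lambda\}$ corresponds to $B(x,\Lambda s)$, and $|w|=d(x,\cdot)/s$ there. Indeed, by the Gauss lemma a curve inside the chart from $x$ to a point with coordinate $w$ has length at least $s|w|$, attained by the radial geodesic. A curve that leaves the image of $\{|w|\le\Lambda\}$ has length at least $\Lambda s$, and since the chart extends to $|w|\le\Lambda+\eta$ for some $\eta>0$, a point outside the image has distance greater than $\Lambda s$ from $x$. In particular $B(x,\Lambda s)$ is compact, and each of its points other than $x$ is joined to $x$ by a unique minimizing geodesic, namely the radial one: a minimizing geodesic from $x$ of length at most $\Lambda s$ has the form $\exp_x(t\xi)$ with arguments in $\{|\xi|\le\Lambda s\}$, where $\exp_x$ is injective.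

For every compact $K$ there is $s_K>0$ such that all $s\le s_K$ are good at all $x\in K$. The first requirement is the existence of uniformly normal neighborhoods. For (9), in normal coordinates at $x$ one has $g_{ij}(\xi)-\delta_{ij}=O(|\xi|^2)$ and $\Gamma(\xi)=O(|\xi|)$, uniformly for $x\in K$ and all orthonormal frames at $x$, since these frames form a compact set. Moreover $\tilde g_{ij}(w)=g_{ij}(sw)$ and $\tilde\Gamma(w)=s\,\Gamma(sw)$, so for $|w|\le\Lambda$ both quantities are $O(s^2)$ with $\Lambda$ fixed.

**Step 3 (a slowly varying good radius).** By Step 2 there is $\sigma:N\to(0,1]$ with positive infimum on every compact set such that all $s\le\sigma(x)$ are good at $x$: take the minimum of $1$ and half the supremum of those $s$ for which all $s'\le s$ are good at $x$. In $\mathbb R^2\setminus\{0\}$ this is $\sigma(x)=\min(1,|x|/(2\Lambda))$. Let $\tau=\delta/\Lambda$ and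
$$\rho(x):=\inf_{y\in N}\big(\min(\sigma(y),h(y))+\tau\,d(x,y)\big).$$
Taking $y=x$ gives $\rho\le\min(\sigma,h)$. As an infimum of $\tau$-Lipschitz functions, $\rho$ is $\tau$-Lipschitz, so continuous. It is positive: if $B(x,r)$ is compact with $r>0$, then points $y$ in it contribute at least $\inf_{B(x,r)}\min(\sigma,h)>0$ and points outside at least $\tau r$. Hence

* (A) $\rho(x)$ is good at $x$ for every $x$;
* (B) $|\rho(y)-\rho(x)|\le\delta\rho(x)$ whenever $d(x,y)\le\Lambda\rho(x)$, because $\tau\Lambda=\delta$.

If $N$ is compact, every constant $\rho\equiv\varepsilon\le s_N$ satisfies (A) and (B), and $s_N$ depends only on $N,g,R$ (once $C_n$ is fixed). Only (A) and (B) are used from here on. In the chart at $x$, always with $s=\rho(x)$, we write $\tilde d=d/\rho(x)$, and we speak of "rescaled" lengths.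

**Step 4 (distances in charts).** We compare $\tilde d$ with Euclidean distance. If $|w|,|w'|\le\Lambda/4$, then
$$\sqrt{1-\delta}\,|w-w'|\le\tilde d(w,w')\le\sqrt{1+\delta}\,|w-w'|. \tag{10}$$
The upper bound follows from (9) along the straight segment and holds for all $|w|,|w'|\le\Lambda$. For the lower bound, recall that $|w|=\tilde d(x,\cdot)$. A curve joining $w$ to $w'$ that leaves $\{|w|\le\Lambda\}$ must go from $|w|\le\Lambda/4$ out to $|w|=\Lambda$ and back, so its rescaled length is at least $\frac32\Lambda>\sqrt{1+\delta}\,\frac\Lambda2\ge\tilde d(w,w')$. So only curves inside the chart matter, and by (9) their rescaled length is at least $\sqrt{1-\delta}\,|w-w'|$.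

**Step 5 (the balls are strictly convex).** In the chart at $z$ let $f=|w|^2/2=\tilde d(z,\cdot)^2/2$. For $|w|\le2$,
$$\mathrm{Hess}f(\xi,\xi)=|\xi|^2-\langle w,\tilde\Gamma(\xi,\xi)\rangle\ge(1-2\delta)|\xi|^2>0 .$$
So $B(z,\rho(z))=\{|w|\le1\}$ is a compact smooth ball, and (i) follows as in Step 1 of the proof of Theorem 1. For (ii), let $y\ne y'$ be points of it. By (B), $\rho(z)\le\rho(y)/(1-\delta)$, so $d(y,y')\le2\rho(z)\le\Lambda\rho(y)$. By (A) at $y$ and Step 2 there is a unique minimizing geodesic from $y$ to $y'$. Each of its points is within $\rho(z)$ of $y$ or $y'$, so it stays in $B(z,2\rho(z))$. Strict convexity of $f$ along it gives $f<\frac12$ at interior points.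

**Step 6 (the set $X$ of candidates).** By Zorn's lemma let $X\subset N$ be maximal with $d(x,y)\ge\frac14\min(\rho(x),\rho(y))$ for $x\ne y$ in $X$. By maximality, for every $c\in N$ there is $x\in X$ with $d(x,c)<\frac14\min(\rho(x),\rho(c))$ (if $c\in X$, take $x=c$). Moreover, for every $x\in N$,
$$\#\big(X\cap B(x,S\rho(x))\big)\le(11S)^n\qquad(1\le S\le\Lambda). \tag{11}$$
Indeed, by (B) two distinct points of this set satisfy $\tilde d\ge(1-\delta)/4$ in the chart at $x$, so by the upper bound in (10) their coordinates satisfy $|w-w'|\ge\frac{1-\delta}{4\sqrt{1+\delta}}\ge\frac{0.99}{4.02}\ge\frac15$. The Euclidean balls of radius $\frac1{10}$ about these coordinates are non-overlapping and lie in a ball of radius $S+\frac1{10}$, so there are at most $(10S+1)^n\le(11S)^n$ of them. In particular $X$ is countable, since $N$ is covered by countably many of the balls $B(x,\rho(x))$, each containing finitely many points of $X$.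

**Step 7 (random selection; statement 1).** Let $q=(11R)^{-n}$. Let $\omega\subset X$ contain each point independently with probability $q$, and put
$$Z=\{x\in\omega:\ \omega\cap B(x,R\rho(x))=\{x\}\}.$$
For $z\ne z'$ in $Z$ we get $d(z,z')>R\max(\rho(z),\rho(z'))\ge\frac R2(\rho(z)+\rho(z'))$, so the balls $B(z,\frac R2\rho(z))$ are disjoint. The family $\{B_z\}$ is locally finite: suppose $B_z$ meets $B(x,\rho(x))$ at $y$. By (B) at $z$ and at $x$, $\rho(z)\le\frac{\rho(y)}{1-\delta}\le\frac{1+\delta}{1-\delta}\rho(x)\le1.03\rho(x)$, so $d(x,z)\le\rho(x)+\rho(z)\le3\rho(x)$, and (11) with $S=3$ leaves finitely many such $z$. Together with Step 5, statement 1 holds for every outcome $\omega$.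

Let $k=\#(X\cap B(x,R\rho(x)))$ for $x\in X$. By (11) with $S=R$, $k\le1/q$, so
$$P(x\in Z)=q(1-q)^{k-1}\ge q(1-q)^{1/q-1}\ge\frac qe. \tag{12}$$
The last inequality is $(1-\frac1m)^{m-1}\ge\frac1e$ with $m=1/q>1$; it holds because $\log\frac{m}{m-1}=\log(1+\frac1{m-1})\le\frac1{m-1}$.

**Step 8 (the bad events).** We list finitely many straight test segments in each chart. Let $F_1$ be a maximal $\frac1{20}$-separated subset of $\{|p|\le1\}\subset\mathbb R^n$, and $F_2$ a maximal $\frac1{20L}$-separated subset of $\{0.9\le|u|\le1.1\}$. They are a $\frac1{20}$-net and a $\frac1{20L}$-net. Comparing volumes of balls of half those radii, $\#F_1\le41^n$ and $\#F_2\le(1+44L)^n\le(45L)^n$. So $F=F_1\times F_2$ has $\#F\le(2000L)^n$.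

For $x\in X$ and $(p,u)\in F$ let $c(t)=\exp_x(\rho(x)(p+tu))$, $0\le t\le L$. Here $|p+tu|\le1+1.1L\le\Lambda/4$. Put $I=\lceil R/4\rceil$ and
$$t_{j,i}=4Rj+i,\qquad 0\le i\le I-1,\quad j\ge0\text{ an integer with }4Rj+\tfrac R4\le L.$$
Since $I-1<R/4$, $t_{j,i}\le L$. The number $J$ of such $j$ is at least $\frac{L-R/4}{4R}\ge\frac{L}{8R}$, because $L\ge R$. Choose $x_{j,i}\in X$ with $d(x_{j,i},c(t_{j,i}))<\frac14\min\big(\rho(x_{j,i}),\rho(c(t_{j,i}))\big)$. By (B), $\rho(c(t_{j,i}))\le1.01\rho(x)$, so $\tilde d(x_{j,i},c(t_{j,i}))\le0.2525$. In particular $x_{j,i}$ is at rescaled distance at most $1+1.1L+0.2525\le\Lambda/4$ from $x$. Define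
$$A_{x,p,u}:=\{\text{no }x_{j,i}\text{ lies in }Z\}.$$

**Step 9 (each bad event is unlikely).** First fix $j$ and let $i\ne i'$. By (10), $\tilde d(c(t_{j,i}),c(t_{j,i'}))\ge0.994\cdot0.9\ge0.89$, so $\tilde d(x_{j,i},x_{j,i'})\ge0.89-0.505>0$ and the points are distinct. On the other hand, $|i-i'|\le I-1<R/4$ gives
$$\tilde d(x_{j,i},x_{j,i'})\le1.1\cdot1.005\cdot\tfrac R4+0.505\le0.277R+0.505\le0.45R,$$
as $0.173R\ge0.519$. By (B), $\rho(x)\le1.02\rho(x_{j,i})$, so $d(x_{j,i},x_{j,i'})\le R\rho(x_{j,i})$. Two such points cannot both be in $Z$. So for fixed $j$ the events $\{x_{j,i}\in Z\}$ are pairwise disjoint, and by (12) the event $E_j$ that some $x_{j,i}\in Z$ has probability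
$$P(E_j)\ge\frac{Iq}e\ge\frac R{4e}(11R)^{-n}=:\pi .$$

Now let $j\ne j'$. Then $|t_{j,i}-t_{j',i'}|\ge4R-(I-1)\ge3.75R$, so by (10)
$$\tilde d(x_{j,i},x_{j',i'})\ge0.994\cdot0.9\cdot3.75R-0.505\ge3.35R-0.505>3R.$$
The event $\{x_{j,i}\in Z\}$ depends only on $\omega\cap B(x_{j,i},R\rho(x_{j,i}))$, a ball of rescaled radius at most $1.01R$ by (B). Since $2.02R<3R$, balls belonging to different $j$ are disjoint. So the events $E_j$ are independent, and
$$P(A_{x,p,u})\le(1-\pi)^J\le\exp\Big(-\pi\frac L{8R}\Big)=\exp(-aLR^{-n}). \tag{13}$$

**Step 10 (each bad event meets few others).** $A_{x,p,u}$ is determined by $\omega\cap B(x,4L\rho(x))$, because $1+1.1L+0.26+1.01R\le1.26+2.11L\le4L$. Suppose the sets for $x$ and $x'$ share a point $y$. By (B) at both, $(1-\delta)\rho(x')\le\rho(y)\le(1+\delta)\rho(x)$, so $\rho(x')\le1.03\rho(x)$ and $d(x,x')\le4L(\rho(x)+\rho(x'))\le9L\rho(x)$. By (11) with $S=9L$ there are at most $(99L)^n$ such $x'\in X$, including $x$. So each bad event is mutually independent of the family of all bad events except at most $D$ others, with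
$$D+1\le(99L)^n(2000L)^n\le(2\cdot10^5L^2)^n. \tag{14}$$

**Step 11 (avoiding all bad events).** We check the condition of the Local Lemma. Multiply (8) by $\log R\ge1$, keep the factor $\log R$ only on the last term, and use $\log\log R\le\log R$:
$$aLR^{-n}=aC_n\log R\ge1+n\log(2\cdot10^5)+2n\log C_n+2n(n\log R+\log\log R)=1+n\log(2\cdot10^5L^2).$$
By (13) and (14), $e\cdot\sup P(A_{x,p,u})\cdot(D+1)\le1$. So any finitely many bad events can be avoided simultaneously. There may be infinitely many of them. But each complement $A_{x,p,u}^c$ depends on finitely many coordinates, so it is closed in the space $\{0,1\}^X$, which is compact. Finite intersections of these closed sets are nonempty, so by the finite intersection property there is an $\omega$ that avoids all bad events. Fix it, with its $Z$.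

**Step 12 (every geodesic is blocked; statement 2).** Let $\gamma$ be a unit-speed geodesic with $\gamma(0)=y$. By (A) at $y$ it is defined on $[0,\Lambda\rho(y)]\supset[0,2L\rho(y)]$. Choose $x\in X$ with $d(x,y)<\frac14\min(\rho(x),\rho(y))$. By (B) at $x$, $\rho(x)\le\rho(y)/(1-\delta)\le2\rho(y)$. For $0\le t\le L$ the point $\gamma(\rho(x)t)$ is defined, since $\rho(x)L\le2L\rho(y)$, and its rescaled distance to $x$ is at most $\frac14+L\le\Lambda/4$. So we may write $\gamma(\rho(x)t)=\exp_x(\rho(x)w(t))$. Then $w$ is a unit-speed geodesic of $\tilde g$ with $|w(0)|\le\frac14$. By (9), $(1-\delta)|w'|^2\le1\le(1+\delta)|w'|^2$, so $|w'|\in[0.99,1.01]$. The geodesic equation gives $|w''|=|\tilde\Gamma(w',w')|\le1.03\,\delta$. By Taylor's formula,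
$$|w(t)-w(0)-tw'(0)|\le\tfrac12\cdot1.03\,\delta L^2\le\delta L^2=0.01\qquad(0\le t\le L).$$
Choose $(p,u)\in F$ with $|p-w(0)|\le\frac1{20}$ and $|u-w'(0)|\le\frac1{20L}$. Then $|w(t)-(p+tu)|\le0.05+0.05+0.01=0.11$ on $[0,L]$. Since $A_{x,p,u}$ does not occur, some $z=x_{j,i}$ is in $Z$. With $t=t_{j,i}$, (10) and (B) give
$$d(\gamma(\rho(x)t),z)\le(1.01\cdot0.11+0.2525)\rho(x)<0.37\,\rho(x)\le\frac{0.37}{1-\delta}\rho(z)<\tfrac12\rho(z),$$
and $s=\rho(x)t\le L\rho(x)\le2L\rho(y)$. $\blacksquare$

## Proof of Corollary 3: maximal geodesics on arbitrary manifolds

If $n=1$, each component of $N$ is isometric to an open interval or a circle. On an interval take a locally finite disjoint family of short closed arcs that accumulates at each end; on a circle take one short closed arc. The free pieces are then compact arcs.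

Let $n\ge2$. Apply Theorem 2 on each component, say with $R=3$ and $h\equiv1$. The resulting family is locally finite, disjoint and strictly convex, and $M_{\mathcal B}$ is closed. Let $\gamma:I\to N$ be a maximal geodesic and $J$ a component of $\gamma^{-1}(M_{\mathcal B})$. If $J$ contained $[a,\sup I)$ for some $a\in I$, then statement 2 of Theorem 2, applied at $\gamma(a)$, would give a time $s\ge a$ in $I$ with $\gamma(s)$ in the interior of a ball, which contradicts $\gamma(s)\in M_{\mathcal B}$. Reversing $\gamma$ handles $\inf I$. So $J$ is closed in $I$, connected, and reaches neither end of $I$; it is compact. $\blacksquare$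

## Proof of Theorem 4: the free path from above and from below

**Step 1 (part (a)).** Here we convert the disjointness of the enlarged balls $B(z,\frac R2\varepsilon)$ into a volume bound. Apply Theorem 2, on each component of $N$, with $\rho\equiv\varepsilon$ and $R=2.1\,\theta^{-1/n}$; since $\theta\le0.7^n$, $R\ge3$. Let $\omega_n$ be the volume of the unit ball in $\mathbb R^n$. By (9),
$$\mathrm{vol}\,B(z,\varepsilon)\le(1+\delta)^{n/2}\omega_n\varepsilon^n,\qquad\mathrm{vol}\,B(z,\tfrac R2\varepsilon)\ge(1-\delta)^{n/2}\omega_n\Big(\frac R2\Big)^n\varepsilon^n .$$
The larger balls are disjoint, so, using $\sqrt{(1+\delta)/(1-\delta)}\le1.05$,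
$$\mathrm{vol}\Big(\bigcup_zB_z\Big)\le\Big(\frac{1+\delta}{1-\delta}\Big)^{n/2}\Big(\frac2R\Big)^n\mathrm{vol}(N)\le\Big(\frac{2.1}R\Big)^n\mathrm{vol}(N)=\theta\,\mathrm{vol}(N). \tag{15}$$
Every geodesic segment of length $2L\varepsilon=2C_nR^n\log R\;\varepsilon$ meets the interior of a ball, and
$$R^n\log R=2.1^n\,\theta^{-1}\Big(\log2.1+\frac1n\log\frac1\theta\Big)\le C\,\theta^{-1}\log\frac1\theta,\qquad C=C(n),$$
because $\log\frac1\theta\ge n\log\frac1{0.7}>0$. So $C_n'=2C_nC$ works. The set $Z$ is finite, since $N$ is compact and the family is locally finite, and the model conditions follow as in Step 6 of the proof of Theorem 1.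

**Step 2 (part (b)).** We show by averaging that few balls cannot catch all long segments. Since $\mathrm{vol}\,B(z,r)/(\omega_nr^n)\to1$ uniformly as $r\to0$, there is $\varepsilon_1$ with $\mathrm{vol}\,B(z,2\varepsilon)\le3^n\,\mathrm{vol}\,B(z,\varepsilon)$ for all $z\in N$ and $\varepsilon<\varepsilon_1$. Let $\mu$ be Liouville measure on $SN$. Recall that it is invariant under the geodesic flow, and that the set of unit vectors based in $A\subset N$ has measure $\frac{\mathrm{vol}(A)}{\mathrm{vol}(N)}\mu(SN)$. If $\gamma_v(t)\in B(z,\varepsilon)$ for some $t\in[0,\ell]$, then for $k=\lfloor t/\varepsilon\rfloor$ we have $\gamma_v(k\varepsilon)\in B(z,2\varepsilon)$ and $0\le k\le\ell/\varepsilon$. There are at most $\frac\ell\varepsilon+1$ such $k$, and by invariance each contributes the measure of the vectors based in $B(z,2\varepsilon)$. So the set of $v$ for which $\gamma_v([0,\ell])$ meets some ball of $\mathcal B$ has measure at most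
$$\Big(\frac\ell\varepsilon+1\Big)3^n\theta\,\mu(SN). \tag{16}$$
With $\ell=\frac{3^{-n}}2\frac\varepsilon\theta$ this equals $(\frac12+3^n\theta)\mu(SN)\le\frac23\mu(SN)<\mu(SN)$. So some $\gamma_v|_{[0,\ell]}$ misses all the balls, and $c_n=3^{-n}/2$ works.

**Step 3 (the order in $\varepsilon$ for fixed $\theta$).** For $\theta\le3^{-n}/6\le0.7^n$ both parts apply: (a) gives the upper bound $O(\varepsilon)$ and (b) a lower bound of order $\varepsilon$. If the actual volume fraction of a family is some positive $\theta'\le\theta$, then (b) gives a free segment of length $c_n\varepsilon/\theta'\ge c_n\varepsilon/\theta$. As functions of $\theta$ the two bounds differ by a constant times $\log\frac1\theta$.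

For the models constructed in (a), with any $\theta\le0.7^n$, a lower bound of order $\varepsilon$ is visible directly. Distinct centers are more than $R\varepsilon\ge3\varepsilon$ apart. The part of a radial geodesic from $z$ between distances $\varepsilon$ and $2\varepsilon$ lies outside $\mathrm{int}\,B_z$, and each of its points is at distance more than $\varepsilon$ from every other center. So these models always have free paths of length at least $\varepsilon$. $\blacksquare$
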